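# Tits homomorphisms of Artin monoids: non-injectivity in rank three, and the range of injectivity in type $A$

## Statements

**Theorem 1.** Let $\mathrm{Br}^+(A_3)$ be the monoid with generators $T_1,T_2,T_3$ and relations $T_1T_2T_1=T_2T_1T_2$, $T_2T_3T_2=T_3T_2T_3$, $T_1T_3=T_3T_1$. Let $\mathrm{Br}^+(\tilde C_2)$ be the monoid with generators $T'_1,T'_2,T'_3$ and relations $T_1'T_2'T_1'T_2'=T_2'T_1'T_2'T_1'$, $T_2'T_3'T_2'T_3'=T_3'T_2'T_3'T_2'$, $T_1'T_3'=T_3'T_1'$. The Tits homomorphism
$$\mathbf T_{(1,2,1)}:\mathrm{Br}^+(\tilde C_2)\to\mathrm{Br}^+(A_3),\qquad T_1'\mapsto T_1,\quad T_2'\mapsto T_2^2,\quad T_3'\mapsto T_3,$$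
is not injective. Hence the assertion "every Tits homomorphism $\mathbf T_{\mathbf d}$, for arbitrary $M$ and arbitrary $\mathbf d$, is injective" is false.

The next statements say how sharp this is, give more counterexamples, and settle a family of cases. All terms are defined in the next section.

**Theorem 2.** If $|I|\le 2$, every Tits homomorphism is injective.

**Theorem 3.** Let $M$ be connected and $M_{\mathbf d}$ non-spherical. If the submonoid $\langle T_i^{d_i}\rangle$ of $\mathrm{Br}^+(M)$ contains an element $z\ne1$ commuting with all $T_i^{d_i}$, then $\mathbf T_{\mathbf d}$ is not injective. This applies to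

- (a) $\mathrm{Br}^+(\tilde B_n)\to\mathrm{Br}^+(D_{n+1})$, with $d=2$ at the end of the tail and $d=1$ elsewhere, for all $n\ge2$ (where $D_3=A_3$ and $\tilde B_2=\tilde C_2$);
- (b) $\mathrm{Br}^+(\tilde G_2)\to\mathrm{Br}^+(A_3)$, $\mathbf d=(1,1,3)$.

Any $(M,\mathbf d)$ containing one of these as $(M_J,\mathbf d_J)$ also has a non-injective Tits homomorphism.

**Corollary.** Let $M$ be connected of type $A$, $D$ or $E$, with exactly one $d_j=2$ and all other $d_i=1$. Then $\mathbf T_{\mathbf d}$ is injective if and only if $M=A_n$ and $j$ is an end node.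

**Theorem 4.** Let $M=A_n$, $d_i\in\{1\}\cup2\mathbb Z_{>0}$, and suppose that every even $d_i$ with a neighbor $d_{i\pm1}=1$ equals $2$ (for example, any $\mathbf d\in\{1,2\}^n$). Then the following are equivalent:

- (i) $\mathbf T_{\mathbf d}$ is injective;
- (ii) the induced group homomorphism $A(M_{\mathbf d})\to A(A_n)=\mathrm{Br}_{n+1}$ is injective;
- (iii) there is no $i$ with $(d_{i-1},d_i,d_{i+1})=(1,2,1)$.

## Artin monoids, the matrix $M_{\mathbf d}$, and the content of the theorems

We write $\Pi_k(x,y)=xyxy\cdots$ for the alternating product with $k$ factors.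

**Definition (Artin monoid and group).** A Coxeter matrix over a finite set $I$ is $M=(m_{ij})$ with $m_{ii}=1$ and $m_{ij}=m_{ji}\in\{2,3,\dots\}\cup\{\infty\}$ for $i\neq j$. The Artin monoid $\mathrm{Br}^+(M)$ has generators $T_i$, $i\in I$, and relations $\Pi_{m_{ij}}(T_i,T_j)=\Pi_{m_{ij}}(T_j,T_i)$ whenever $i\ne j$ and $m_{ij}<\infty$. The Artin group $A(M)$ is the group with the same presentation.

The diagram of $M$ joins $i,j$ when $m_{ij}\ge3$, and $M$ is connected if its diagram is. It is spherical if its Coxeter group is finite. For $J\subset I$, $M_J$ and $\mathbf d_J$ are the restrictions to $J$. We write $I_2(m)$ for the rank two matrix with $m_{12}=m$.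

Three elementary facts are used all the time. Two words represent the same element of $\mathrm{Br}^+(M)$ exactly when they are joined by a chain of moves, each replacing a factor $\Pi_{m_{ij}}(T_i,T_j)$ by $\Pi_{m_{ij}}(T_j,T_i)$. In particular a word with no factor of this form is alone in its class. Since both sides of a relation have the same length, every element has a well-defined length. Since both sides involve the same letters, all words for an element involve the same letters.

**Definition (Tits homomorphism).** Let $\mathbf d=(d_i)\in\mathbb Z_{>0}^I$. The Coxeter matrix $M_{\mathbf d}=(m'_{ij})$ has, for $i\ne j$, $m'_{ij}$ equal to the least integer $m\ge2$ such that $\Pi_m(T_i^{d_i},T_j^{d_j})=\Pi_m(T_j^{d_j},T_i^{d_i})$ in $\mathrm{Br}^+(M)$, and $m'_{ij}=\infty$ if there is none. The Tits homomorphism $\mathbf T_{\mathbf d}:\mathrm{Br}^+(M_{\mathbf d})\to\mathrm{Br}^+(M)$ sends $T'_i\mapsto T_i^{d_i}$.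

So $M_{\mathbf d}$ records the braid relations that the powers satisfy in pairs, and injectivity asks whether these two-letter relations imply all relations among the powers. The question, whether this always holds, is from Arkady Berenstein, Jacob Greenstein and Jian-Rong Li, "Artin monoids, their homomorphisms and twins", arXiv:2606.26776 (2026). Two positive results stand beside it. The Tits conjecture, proved by Crisp and Paris, asserts injectivity when all $d_i\ge2$. Crisp proved injectivity of $\mathrm{Br}^+(B_n)\to\mathrm{Br}^+(A_n)$, $T_i'\mapsto T_i^{1+\delta_{i,n}}$.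

**Example.** Take $M=A_3$ and $\mathbf d\in\{1,2\}^3$. Theorem 4 says that seven of the eight vectors give an injective map and that only $(1,2,1)$ fails. By Theorem 2 nothing of smaller rank fails. We will see that $m'=4$ for adjacent exponents $1,2$, so $(1,2,1)$ and $(2,1,2)$ have the same $M_{\mathbf d}=\tilde C_2$ (a path with labels $4,4$), yet one map is injective and the other is not. Theorem 4 makes no statement about $(1,4,1)$, since $4$ has a neighbor $1$, nor about odd entries larger than $1$.

**Lemma 1 (restriction).** For $J\subset I$ the submonoid of $\mathrm{Br}^+(M)$ generated by $T_j$, $j\in J$, is $\mathrm{Br}^+(M_J)$, and $(M_{\mathbf d})_J=(M_J)_{\mathbf d_J}$. If $\mathbf T_{\mathbf d_J}$ is not injective, neither is $\mathbf T_{\mathbf d}$.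

*Proof.* If two words in the letters $T_j$, $j\in J$, are joined by a chain of moves, every word in the chain uses only these letters, so every move is a relation of $\mathrm{Br}^+(M_J)$. This gives the first claim. The second follows, because $m'_{ij}$ for $i,j\in J$ is decided inside that submonoid. Applying the first claim also to $M_{\mathbf d}$, we see that $\mathbf T_{\mathbf d_J}$ is a restriction of $\mathbf T_{\mathbf d}$. $\square$

We also quote the following. Artin monoids embed in their Artin groups (Paris, *Comment. Math. Helv.* 77 (2002)). From Brieskorn–Saito (*Invent. Math.* 17 (1972)):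

- (BS1) Artin monoids are cancellative.
- (BS2) If $T_ix=T_jy$ with $i\ne j$, then $m_{ij}<\infty$ and $T_ix\in\Pi_{m_{ij}}(T_i,T_j)\mathrm{Br}^+(M)$.
- (BS3) All generators have a common right multiple if and only if the type is spherical.

## Two letters by hand, and a common multiple that is too short

In rank one, $T_1'\mapsto T_1^{d}$ is the injective map $k\mapsto dk$ of $\mathbb Z_{\ge0}$. If $m_{12}=2$, the map is $(k,l)\mapsto(d_1k,d_2l)$ on the free commutative monoid $\mathbb Z_{\ge0}^2$, again injective, and $m_{12}'=2$.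

The first interesting case is $m_{12}=3$. Let $x,y$ satisfy $xyx=yxy=:\delta$. Then $x\delta=x(yxy)=(xyx)y=\delta y$ and $y\delta=y(xyx)=(yxy)x=\delta x$, so
$$x\delta=\delta y,\qquad y\delta=\delta x,\qquad \delta^2\text{ commutes with }x\text{ and }y.\tag{1}$$
For exponents $(1,2)$ we get
$$x\,y^2x\,y^2=xy(yxy)y=xy(xyx)y=(xyx)(yxy)=\delta^2,\qquad y^2x\,y^2x=y(yxy)yx=y(xyx)yx=(yxy)(xyx)=\delta^2,\tag{2}$$
a relation of length $4$ between $x$ and $y^2$. For exponents $(1,3)$, group $xy^3xy^3xy^3$ as $x\,y^2(yxy)\,y\,(yxy)\,y^2$. Since $\delta y\delta=x\delta^2$,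
$$(xy^3)^3=x\,y^2\,\delta y\delta\,y^2=x\,y^2x\,y^2\,\delta^2=\delta^4,\qquad (y^3x)^3=y^2\,\delta y\delta\,y^2x=y^2x\,y^2x\,\delta^2=\delta^4,\tag{3}$$
a relation of length $6$ between $x$ and $y^3$. All of this takes place in the monoid.

A natural attempt at proving injectivity is induction on length. Suppose $\mathbf T_{\mathbf d}(x')=\mathbf T_{\mathbf d}(y')$. If $x'$ and $y'$ can be written with the same first letter, cancel it. If they begin with different letters $T_i'$ and $T_j'$, the common image is a right multiple of both $T_i^{d_i}$ and $T_j^{d_j}$. One would like to conclude, as in (BS2), that it is a right multiple of $\Pi_{m'_{ij}}(T_i^{d_i},T_j^{d_j})$. This is the step that breaks. In $\mathrm{Br}^+(A_2)$ with exponents $(1,2)$,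
$$xyxx=(yxy)x=y(xyx)=y(yxy)=yyxy$$
is a right multiple of both $x$ and $y^2$ and has length $4$, whereas $\Pi_4(x,y^2)=\delta^2$ has length $6$. So divisibility by $x$ and by $y^2$ does not force divisibility by the image of the common multiple of $T_1'$ and $T_2'$. This alone does not refute injectivity, and in rank two injectivity survives for another reason. In rank three it does not survive.

## Two elements of $\mathrm{Br}^+(\tilde C_2)$ with one image in $\mathrm{Br}^+(A_3)$

Let $M=A_3$, $\mathbf d=(1,2,1)$, and write $1,2,3$ for $T_1,T_2,T_3$. The plan is to find an element of the image that commutes with $2^2$ although its evident preimage does not commute with $T_2'$. The four-strand braid group suggests a candidate, the full twist. With $\delta=121=212$ it is $\delta^2\cdot321123$. The factor $\delta^2=22\,1\,22\,1$ lies in the image. The factor $321123$ has isolated letters $2$, but the product of the two can be regrouped so that all letters $2$ come in pairs.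

**Step 1: $M_{\mathbf d}$ is $\tilde C_2$.** Clearly $m'_{13}=2$. For $m'_{12}$: length $2$ fails, because no relation applies to the word $122$, so $122\neq221$. Length $3$ fails, because $1\,22\,1$ and $22\,1\,22$ have lengths $4$ and $5$. Length $4$ holds by (2) with $x=1$, $y=2$. So $m'_{12}=4$, and $m'_{23}=4$ by the symmetry $1\leftrightarrow3$. Writing $s,u,t$ for $T_1',T_2',T_3'$,
$$\mathrm{Br}^+(M_{\mathbf d})=\langle s,u,t\mid usus=susu,\ utut=tutu,\ st=ts\rangle.$$

**Step 2: two different elements upstairs.** Let $w=usutusut$. Consider the words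
$$uw=uusutusut,\qquad wu=usutusutu.$$
Their four-letter factors all lie in $\{uusu,usut,sutu,utus,tusu\}$. None of these is $usus$, $susu$, $utut$ or $tutu$. Neither word has a factor $st$ or $ts$. So no move applies to either word, and each is alone in its class. The words differ in the second letter, so $uw\ne wu$ in $\mathrm{Br}^+(M_{\mathbf d})$.

**Step 3: regroup the image of $w$.** Let $P=\mathbf T_{\mathbf d}(w)=22\,1\,22\,3\,22\,1\,22\,3$. We have $12112=(121)12=(212)12=21212$ and $21212=2(121)2=2(212)2=22122$, so $12112=22122$. Replacing the second block $22122$ and then using $31=13$,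
$$P=(22122)\,3\,(22122)\,3=(22122)\,3\,(12112)\,3=(221221)(321123).$$

**Step 4: $P$ commutes with $2$.** The first factor is $22\,1\,22\,1=\delta^2$, which commutes with $2$ by (1). For the second,
$$2\cdot321123=(232)1123=(323)1123=3211(323)=3211(232)=321123\cdot2,$$
where the middle equality moves the inner $3$ past $11$. So $2P=P2$.

**Step 5: conclusion.** Hence $\mathbf T_{\mathbf d}(uw)=2^2P=P2^2=\mathbf T_{\mathbf d}(wu)$ while $uw\ne wu$. This proves Theorem 1. $\blacksquare$

**Remark.** $P$ really is the full twist $\Delta^2$, where $\Delta=121\,321=123\,121$ (indeed $121321=12\,31\,21=123121$). The element $321123$ also commutes with $1$: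
$$1\cdot321123=3(121)123=3(212)123=321(212)3=321(121)3=321123\cdot1.$$
So it commutes with $\delta$, and $\Delta^2=(\delta\,321)(123\,\delta)=\delta^2\cdot321123=P$.

## Rank two through $2\times2$ matrices

To prove Theorem 2 only $m=m_{12}\in\{3,4,\dots,\infty\}$ remains. Put $(d_1,d_2)=(a,b)$ and $\lambda=2\cos(\pi/m)$, with $\lambda=2$ if $m=\infty$.

**Lemma 2.** For $m_{12}=m\geq3$: $m'=m$ if $a=b=1$; $m'=4$ if $m=3$ and $\{a,b\}=\{1,2\}$; $m'=6$ if $m=3$ and $\{a,b\}=\{1,3\}$; otherwise $m'=\infty$. In all cases $\mathbf T_{\mathbf d}$ is injective.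

The proof uses the ping-pong lemma in this form. Let $\Gamma_1,\Gamma_2$ be subgroups of a group acting on a set, with $|\Gamma_2|\ge3$, and let $A,B$ be disjoint nonempty subsets with $\gamma A\subset B$ for $1\ne\gamma\in\Gamma_1$ and $\gamma B\subset A$ for $1\neq\gamma\in\Gamma_2$. Then $\langle\Gamma_1,\Gamma_2\rangle=\Gamma_1*\Gamma_2$. Indeed, a reduced word with both end letters in $\Gamma_1$ maps $A$ into $B$, and one with both ends in $\Gamma_2$ maps $B$ into $A$, so both are nontrivial. A word with exactly one end letter $g\in\Gamma_2$ becomes, after conjugation by a suitable element of $\Gamma_2$ that avoids cancellation (possible as $|\Gamma_2|\ge3$), one with both ends in $\Gamma_2$.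

**Step 1: the case $a=b=1$.** An alternating word of length less than $m$ is alone in its class, so $m'=m$, and $\mathbf T_{\mathbf d}$ is the identity. From now on $ab\ge2$.

**Step 2: decide which alternating relations two matrices satisfy.** Put
$$U_\mu=\begin{pmatrix}1&\mu\\0&1\end{pmatrix},\quad L_\mu=\begin{pmatrix}1&0\\-\mu&1\end{pmatrix},\quad J=\begin{pmatrix}0&1\\-1&0\end{pmatrix},\quad h=U_\mu J=\begin{pmatrix}-\mu&1\\-1&0\end{pmatrix}.$$
One checks $J^2=-1$ and $JU_\mu J^{-1}=L_\mu$, hence $JL_\mu J^{-1}=J^2U_\mu J^{-2}=U_\mu$. Moving all $J$ to the right in $h^k=(U_\mu J)^k$ gives $h^k=\Pi_k(U_\mu,L_\mu)J^k$, so $\Pi_k(U_\mu,L_\mu)=h^kJ^{-k}$. Also $\Pi_k(L_\mu,U_\mu)=J\,\Pi_k(U_\mu,L_\mu)J^{-1}$. So the two products agree if and only if $h^k$ commutes with $J$.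

Let $\mu=2\cos(\pi/N)$ with $3\le N<\infty$. Since $\det h=1$ and $\operatorname{tr}h=-\mu$, the eigenvalues of $h$ are $-e^{\pm i\pi/N}$. They are distinct, so $h$ is diagonalizable over $\mathbb C$. Then $h^k$ is scalar iff $e^{2\pi ik/N}=1$, iff $N\mid k$, and in that case $h^k=\pm1$. If $N\nmid k$, Cayley–Hamilton gives $h^k=\alpha h+\beta$ with $\alpha\ne0$. So if $h^k$ commuted with $J$, then $h$ would, hence $U_\mu=hJ^{-1}$ would, and $U_\mu=JU_\mu J^{-1}=L_\mu$, which is false as $\mu\ne0$. Therefore
$$\Pi_k(U_\mu,L_\mu)=\Pi_k(L_\mu,U_\mu)\iff N\mid k\qquad(\mu=2\cos(\pi/N),\ 3\le N<\infty).\tag{4}$$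

**Step 3: a representation.** By (4) with $N=m$ (no condition if $m=\infty$), $\rho:T_1\mapsto U_\lambda,\ T_2\mapsto L_\lambda$ is a representation of $A(I_2(m))$. Here $\rho(T_1^a)=U_{a\lambda}$ and $\rho(T_2^b)=L_{b\lambda}$. Conjugation by $\mathrm{diag}(r,1)$ turns $U_\nu,L_\nu$ into $U_{r\nu},L_{\nu/r}$. With $r=\sqrt{b/a}$ we get, after conjugation, $\rho(T_1^a)=U_\mu$ and $\rho(T_2^b)=L_\mu$ with $\mu=\lambda\sqrt{ab}$.

**Step 4: the free case $ab\lambda^2\ge4$.** Now $\mu\ge2$. For $k\ne0$ and $|x|<|y|$ we have $|x+k\mu y|\ge2|y|-|x|>|y|$, so $U_\mu^k$ maps $\{|x|<|y|\}$ into $\{|x|>|y|\}$. Likewise $L_\mu^k$, which sends $(x,y)$ to $(x,y-k\mu x)$, maps $\{|x|>|y|\}$ into $\{|x|<|y|\}$. By ping-pong $U_\mu,L_\mu$ freely generate a free group. So no alternating relation holds between $T_1^a$ and $T_2^b$, that is, $m'=\infty$. Then $\mathrm{Br}^+(M_{\mathbf d})$ is the free monoid on $T_1',T_2'$, and it maps injectively to this free group through $\mathbf T_{\mathbf d}$. So $\mathbf T_{\mathbf d}$ is injective.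

**Step 5: $m'$ in the remaining case.** Suppose $ab\lambda^2<4$ and $ab\ge2$. For $m\ge4$ we have $\lambda^2\ge2$, so $ab\lambda^2\ge4$. Hence $m=3$, $\lambda=1$, $ab\in\{2,3\}$, and $\mu=\sqrt2=2\cos(\pi/4)$ or $\mu=\sqrt3=2\cos(\pi/6)$. Put $N=4$ or $6$ accordingly. A relation $\Pi_k(T_1^a,T_2^b)=\Pi_k(T_2^b,T_1^a)$ gives, after $\rho$, $N\mid k$ by (4). The relation of length $N$ holds by (2), respectively (3). So $m'=N$.

**Step 6: a free product in $PSL_2(\mathbb R)$.** We show that in $PSL_2(\mathbb R)$ the group $\langle J,h\rangle$ is the free product of $\langle J\rangle\cong\mathbb Z/2$ and $\langle h\rangle\cong\mathbb Z/N$. This is a case of Hecke's theorem, and here is a direct check. On $\mathbb R\cup\{\infty\}$ we have $J:x\mapsto-1/x$ and $h:x\mapsto\mu-1/x$. Let $A=(0,\infty)$ and $B=(-\infty,0)$. Then $J(A)=B$. The map $h$ acts on intervals as follows: for $N=4$,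
$$(-\infty,0)\to(\sqrt2,\infty)\to\left(\tfrac1{\sqrt2},\sqrt2\right)\to\left(0,\tfrac1{\sqrt2}\right)\to(-\infty,0),$$
and for $N=6$,
$$(-\infty,0)\to(\sqrt3,\infty)\to\left(\tfrac2{\sqrt3},\sqrt3\right)\to\left(\tfrac{\sqrt3}2,\tfrac2{\sqrt3}\right)\to\left(\tfrac1{\sqrt3},\tfrac{\sqrt3}2\right)\to\left(0,\tfrac1{\sqrt3}\right)\to(-\infty,0).$$
So $h^k(B)\subset A$ for $1\le k\le N-1$, and $h$ has order $N$ in $PSL_2(\mathbb R)$ by Step 2. Ping-pong gives the claim.

**Step 7: the kernel of the representation.** In $A(I_2(N))$ put $c=T_1'T_2'$. As $N$ is even and $T_2'T_1'=T_1'^{-1}cT_1'$, the defining relation $(T_1'T_2')^{N/2}=(T_2'T_1')^{N/2}$ says that $c^{N/2}$ commutes with $T_1'$. So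
$$A(I_2(N))=\langle T_1',c\mid[c^{N/2},T_1']=1\rangle,$$
the element $z=c^{N/2}$ is central, and $A(I_2(N))/\langle z\rangle\cong\mathbb Z*\mathbb Z/\tfrac N2$. By (4), $T_1'\mapsto U_\mu,\ T_2'\mapsto L_\mu$ defines a homomorphism to $PSL_2(\mathbb R)$. It sends $T_1'\mapsto U_\mu=hJ^{-1}=hJ$ and $c\mapsto U_\mu L_\mu=h^2J^{-2}=h^2$, hence $z\mapsto1$.

The induced map on $\mathbb Z*\mathbb Z/\frac N2$ is injective. Take a nontrivial reduced product of powers $(hJ)^k$, $k\ne0$, and $h^{2j}$, $j\not\equiv0$ mod $\frac N2$. Expand $(hJ)^k$ as $hJ\cdots hJ$ if $k>0$ and as $Jh^{-1}\cdots Jh^{-1}$ if $k<0$. A factor $h^{2j}$ absorbs an $h^{-1}$ from the left if the power before it is negative, and an $h$ from the right if the power after it is positive. Its exponent becomes $2j$ or $2j\pm1$. This is $\not\equiv0$ mod $N$: for $2j$ by the condition on $j$, for $2j\pm1$ because $N$ is even. So the product becomes a nonempty reduced word in the free product of Step 6, hence is nontrivial. The kernel of $A(I_2(N))\to PSL_2(\mathbb R)$ is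 therefore $\langle z\rangle$.

**Step 8: injectivity of the monoid map.** Let $\mathbf T_{\mathbf d}(w_1)=\mathbf T_{\mathbf d}(w_2)$. Applying $\rho$ and Step 7, $w_1=w_2z^k$ in $A(I_2(N))$. Since $N$ is even, $T_1'\mapsto a$, $T_2'\mapsto b$ defines a homomorphism $A(I_2(N))\to\mathbb Z$. On the monoid it is the length of the image under $\mathbf T_{\mathbf d}$, so it agrees on $w_1$ and $w_2$. Thus $kN(a+b)/2=0$ and $k=0$. So $w_1=w_2$ in the group, hence in the monoid, which embeds. This proves Lemma 2 and Theorem 2. $\blacksquare$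

## Central elements in the image

In the proof of Theorem 1 the element $P$ is central in $\mathrm{Br}^+(A_3)$, while upstairs we have a monoid of affine type. The next lemma shows that such a monoid has no central element except $1$.

**Lemma 3.** If $N$ is a connected non-spherical Coxeter matrix, then $\mathrm{Br}^+(N)$ has trivial center.

*Proof.* Write $N=(m_{ij})$, let $z\ne1$ be central, and let $L$ be the set of $i$ such that $T_i$ left-divides $z$. It is nonempty. We show that $i\in L$ and $m_{ij}\ge3$ imply $j\in L$.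

Write $z=T_iz'$. From $T_iz'T_i=zT_i=T_iz$ and cancellation, $z=z'T_i$. Next, $T_jz=zT_j=T_iz'T_j$ is left-divisible by both $T_j$ and $T_i$. By (BS2), $m_{ij}<\infty$ and $T_jz\in\Pi_{m_{ij}}(T_j,T_i)\mathrm{Br}^+(N)$. As $m_{ij}\ge3$, cancelling $T_j$ shows that $z$ begins with $T_iT_j$. So $z'$ begins with $T_j$, and hence so does $z=z'T_i$.

By connectedness $L$ is the whole index set, so $z$ is a common right multiple of all generators. By (BS3) $N$ is spherical, a contradiction. $\square$

**Proof of the criterion in Theorem 3.** First, $M_{\mathbf d}$ is connected, because $m_{ij}\ge3$ implies $m'_{ij}\ge3$ by Lemmas 1 and 2. Let $z=\mathbf T_{\mathbf d}(w)\ne1$ commute with all $T_i^{d_i}$. Then $w\ne1$, so by Lemma 3 there is $i$ with $T_i'w\ne wT_i'$. Both have image $T_i^{d_i}z=zT_i^{d_i}$. So $\mathbf T_{\mathbf d}$ is not injective. $\square$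

For (a) and (b) it remains to exhibit $z$. In both cases we find an element of $\langle T_i^{d_i}\rangle$, of positive length, that is central in the group $A(M)$. Since $\mathrm{Br}^+(M)$ embeds in $A(M)$, it commutes with all $T_i^{d_i}$ in the monoid. The last sentence of Theorem 3 is then Lemma 1.

### The family $\tilde B_n\to D_{n+1}$

Let $n\ge2$, and let $D_{n+1}$ have nodes $a,b,2,\dots,n$ and edges $a$–$2$, $b$–$2$, $i$–$(i+1)$ for $2\le i\le n-1$. Put $d_n=2$ and all other $d_i=1$. By Lemma 2, $M_{\mathbf d}$ has the same diagram with label $4$ on the edge $(n-1)$–$n$, which is $\tilde B_n$. For $n=2$ both edges $a$–$2$, $b$–$2$ get label $4$, which is $\tilde C_2$. These are affine, so their Coxeter groups are infinite. Put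
$$x_a=T_aT_2\cdots T_{n-1}T_n^2,\qquad x_b=T_bT_2\cdots T_{n-1}T_n^2.$$

**Lemma 4.** $(x_bx_a)^n$ is central in $A(D_{n+1})$.

*Proof.* The idea is to compute in $A(B_{n+1})$, where a power of the product of all generators is central, and then to let one generator become an involution.

**Step 1: conjugation by $c$ shifts generators.** Let $A(B_{n+1})$ have generators $t_0,\dots,t_n$, with $t_0t_1t_0t_1=t_1t_0t_1t_0$, the relation of length $3$ for the other adjacent pairs, and commutation for non-adjacent ones. Put $c=t_0t_1\cdots t_n$ and $e=t_1\cdots t_n$. For $1\le i\le n-1$,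
$$ct_i=t_0\cdots t_{i-1}(t_it_{i+1}t_i)t_{i+2}\cdots t_n=t_0\cdots t_{i-1}(t_{i+1}t_it_{i+1})t_{i+2}\cdots t_n=t_{i+1}c,$$
since $t_{i+1}$ commutes with $t_0,\dots,t_{i-1}$. The same computation gives $et_i=t_{i+1}e$.

**Step 2: $c^2t_n=t_1c^2$, to close the cycle.** Moving $t_0$ left past $t_2,\dots,t_n$ in $c^2=t_0\,e\,t_0\,e$ gives $c^2=t_0t_1t_0(t_2\cdots t_n)e$. Hence
$$t_1c^2=(t_1t_0t_1t_0)(t_2\cdots t_n)e=t_0t_1t_0\,t_1(t_2\cdots t_n)e=t_0t_1t_0\,e^2.$$
Also $e^2=e(t_1\cdots t_{n-1})t_n=(t_2\cdots t_n)e\,t_n$ by Step 1. So $t_1c^2=t_0t_1t_0(t_2\cdots t_n)e\,t_n=c^2t_n$.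

**Step 3: $c^{n+1}$ is central.** Conjugation by $c^{n-i}$, then by $c^2$, then by $c^{i-1}$ takes $t_i\to t_n\to t_1\to t_i$, and $(n-i)+2+(i-1)=n+1$. So $c^{n+1}$ commutes with $t_1,\dots,t_n$. It commutes with $c$, hence with $t_0=ce^{-1}$.

**Step 4: a power of $p:=ct_n$.** Since $c^{-k}t_nc^k=t_{n-k}$ for $0\le k\le n-1$, moving all $c$ to the left in $p^n=(ct_n)^n$ gives
$$p^n=c^n\,t_1t_2\cdots t_n=c^nt_0^{-1}c,\qquad p^{2n}=c^nt_0^{-1}\,c^{n+1}\,t_0^{-1}c=c^{2n+1}t_0^{-2}c.$$

**Step 5: make $t_0$ an involution.** Let $\tau$ be the automorphism of $A(D_{n+1})$ exchanging $T_a$ and $T_b$. Define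
$$\varphi:A(B_{n+1})\to A(D_{n+1})\rtimes\langle\tau\mid\tau^2\rangle,\qquad t_0\mapsto\tau,\quad t_1\mapsto T_a,\quad t_i\mapsto T_i\ (i\ge2).$$
The relations hold: $\tau T_a\tau T_a=T_bT_a=T_aT_b=T_a\tau T_a\tau$, $\tau$ commutes with $T_i$ for $i\ge2$, and the remaining relations hold in $A(D_{n+1})$. The image contains $\tau$, $T_a$, $T_b=\tau T_a\tau$ and all $T_i$, so $\varphi$ is surjective. As $\varphi(t_0^2)=1$, Step 4 gives $\varphi(p^{2n})=\varphi(c^{2n+2})$, which is central by Step 3. Finally $\varphi(p)=\tau T_aT_2\cdots T_{n-1}T_n^2=\tau x_a$, so $\varphi(p^2)=\tau x_a\tau x_a=x_bx_a$, and $(x_bx_a)^n=\varphi(p^{2n})$ is central. $\square$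

Since $(x_bx_a)^n\in\langle T_a,T_b,T_2,\dots,T_{n-1},T_n^2\rangle$ has positive length, the criterion proves (a). For $n=2$ this is a second proof of Theorem 1, with central element $(T_bT_2^2T_aT_2^2)^2$.

### $\tilde G_2\to A_3$ with $\mathbf d=(1,1,3)$

By Lemma 2, $m'_{12}=3$, $m'_{23}=6$, $m'_{13}=2$, so $M_{\mathbf d}=\tilde G_2$, which is affine and hence non-spherical. We again write $1,2,3$ for the generators. Let
$$v=1\;2\;3^3\;2\;1\;3^3\;2\;3^3\;2\;3^3\in\langle 1,2,3^3\rangle .$$

**Lemma 5.** $v^2=\Delta^6$ in $\mathrm{Br}_4=A(A_3)$, where $\Delta=121\,321$, and this element is central.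

*Proof.* The plan is to factor out powers of $\Delta$ and to show that what remains is a short word in two elements $p,q$ which conjugation by $\Delta$ inverts.

**Step 1: recall how $\Delta$ conjugates.** We saw $\Delta=121321=123\,121$. Continuing, $123121=123212=1(232)12=1(323)12=3(121)32=3(212)32=321(232)=321(323)=323\,123$, where single letters $1$ and $3$ are exchanged when needed. So $\Delta=323\,123$ too. Further $(123)1=12(13)\!\cdot$ rearranged is $(121)3=(212)3=2(123)$, and $(123)2=1(232)=1(323)=3(123)$. With $\delta=121$ and (1),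
$$\Delta1=123\,\delta1=123\cdot2\delta=3\Delta,\qquad\Delta2=123\,\delta2=123\cdot1\delta=2\Delta.$$
Reversing words maps $\mathrm{Br}^+(A_3)$ to itself anti-multiplicatively and takes $123\,121$ to $121\,321$, so it fixes $\Delta$. Reversing $\Delta1=3\Delta$ gives $1\Delta=\Delta3$. Hence $\Delta^2$, and so $\Delta^6$, is central.

**Step 2: the elements $p$ and $q$.** Put $D=232=323$, $p=1\,3^{-1}$, $q=2p2^{-1}$. By Step 1, conjugation by $\Delta$ inverts $p$ and $q$. For a word $x$ in $p^{\pm1},q^{\pm1}$ let $x^*$ be the word with $p$ and $q$ replaced by their inverses, in the same order. Then $\Delta x\Delta^{-1}=x^*$, that is, $x\Delta=\Delta x^*$. The elements $1$ and $3$ commute with $p$. We use three forms of the braid relation: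
$$212^{-1}=1^{-1}21,\qquad2^{-1}12=121^{-1},\qquad3^{-1}23=232^{-1}.$$

**Step 3: four identities.** We need the conjugates of $p$ and $q$ by generators, and $D^2$ in terms of $\Delta,p,q$.

($\alpha$) Since $3^{-1}2^{-1}3^{-1}=2^{-1}3^{-1}2^{-1}$,
$$3q3^{-1}=3\,2\,1\,(3^{-1}2^{-1}3^{-1})=3(212^{-1})3^{-1}2^{-1}=3\,1^{-1}\,2\,1\,3^{-1}2^{-1}=p^{-1}q.$$
Conjugating back, $q=p^{-1}\cdot3^{-1}q3$, so $3^{-1}q3=pq$. As $1=p3$, also $1q1^{-1}=p(3q3^{-1})p^{-1}=qp^{-1}$.

($\beta$) We have
$$3^{-1}(2^{-1}p2)3=3^{-1}2^{-1}1(3^{-1}23)=3^{-1}(2^{-1}12)3\,2^{-1}=3^{-1}1\,2\,1^{-1}3\,2^{-1}=p\cdot2p^{-1}2^{-1}=pq^{-1}.$$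
Hence, by ($\alpha$), $2^{-1}p2=3(pq^{-1})3^{-1}=p(p^{-1}q)^{-1}=pq^{-1}p$.

($\gamma$) Since $\Delta=D\,123$,
$$\Delta^{-1}D^2=3^{-1}2^{-1}1^{-1}D=3^{-1}2^{-1}(1^{-1}3)2\,3=\bigl(3^{-1}(2^{-1}p2)3\bigr)^{-1}=qp^{-1}$$
by ($\beta$). Thus $D^2=\Delta qp^{-1}$.

($\delta$) By ($\alpha$), $q1q^{-1}=q(1q^{-1}1^{-1})1=q(pq^{-1})1=qpq^{-1}1$. By ($\gamma$), and since $p$ commutes with $1$,
$$D^2\,1\,D^{-2}=\Delta\,q\,1\,q^{-1}\Delta^{-1}=\Delta(qpq^{-1}1)\Delta^{-1}=q^{-1}p^{-1}q\,3.$$

**Step 4: simplify $v$.** By (1), $D3=2D$ and $D^2$ commutes with $2$ and $3$. By (3) with $x=2$, $y=3$, $(2\,3^3)^3=D^4$, so $3^3\,2\,3^3\,2\,3^3=2^{-1}D^4$. From $2=3^{-1}D3^{-1}$,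
$$2\,3^3\,2=3^{-1}D3D3^{-1}=3^{-1}(2D^2)3^{-1}=3^{-1}2\,3^{-1}D^2.$$
Hence
$$v=1\,2\,3^3(212^{-1})D^4=1\,2\,3^3(1^{-1}21)D^4=(121^{-1})3^3\,2\,1\,D^4=2^{-1}1(2\,3^3\,2)1\,D^4=(2^{-1}p2)\,3^{-1}D^2\,1\,D^4.$$
By ($\delta$) and ($\alpha$), $3^{-1}D^21=3^{-1}(q^{-1}p^{-1}q)3\,D^2=(pq)^{-1}p^{-1}(pq)D^2=q^{-1}p^{-1}q\,D^2$. With ($\beta$),
$$v=pq^{-1}p\,q^{-1}p^{-1}q\,D^6.$$

**Step 5: collect powers of $\Delta$.** With $g=qp^{-1}$, ($\gamma$) gives
$$D^6=\Delta g\,\Delta g\,\Delta g=\Delta^3\,g\,g^*g=\Delta^3(qp^{-1})(q^{-1}p)(qp^{-1}).$$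
Moving $\Delta^3$ to the left past $pq^{-1}pq^{-1}p^{-1}q$ applies $*$ three times, that is, once:
$$v=\Delta^3\,(p^{-1}qp^{-1}qpq^{-1})(qp^{-1}q^{-1}pqp^{-1})=\Delta^3\,p^{-1}q^2p^{-1}.$$
Therefore $v^2=\Delta^3(p^{-1}q^2p^{-1})\Delta^3(p^{-1}q^2p^{-1})=\Delta^6\,(pq^{-2}p)(p^{-1}q^2p^{-1})=\Delta^6$. $\square$

So $z=v^2\ne1$ lies in $\langle1,2,3^3\rangle$ and is central, and the criterion proves (b). This completes the proof of Theorem 3. $\blacksquare$

### One doubled node in types $A$, $D$, $E$

**Proof of the Corollary.** If $M=A_n$ and $j$ is an end node, $\mathbf T_{\mathbf d}$ is injective: for $n=1$ trivially, for $n\ge2$ by Crisp's theorem (up to reversing the diagram).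

If $j$ has two neighbors, they are not joined to each other, since the diagram is a tree. Together with $j$ they form $(A_3,(1,2,1))$, so Theorem 1 and Lemma 1 give non-injectivity.

In the remaining case $M$ is of type $D$ or $E$ and $j$ is a leaf. The path from $j$ to the branch node, together with the two other neighbors of the branch node, spans a diagram $D_{n+1}$ with $d=2$ at the end of its tail, where $n\ge3$. Theorem 3(a) and Lemma 1 give non-injectivity. $\blacksquare$

## Cutting $A_n$ between two even exponents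

From now on $M=A_n$, and $A(A_n)=\mathrm{Br}_{n+1}$ is the fundamental group of the space of $(n+1)$-point subsets of $\mathbb C$. The base configuration is $q_1<\dots<q_{n+1}$ in $\mathbb R$, and $\sigma_j$ is the positive half twist of $q_j,q_{j+1}$. For an interval $J\subset\{1,\dots,n\}$ let $G_J=A((M_{\mathbf d})_J)$ with generators $g_j$, and let $\Theta_J:G_J\to\mathrm{Br}_{|J|+1}$, $g_j\mapsto\sigma_j^{d_j}$ (indices shifted), be the induced homomorphism.

Two facts on braids are used. First, braids supported in disjoint discs give injections $\mathrm{Br}_k\times\mathrm{Br}_l\subset\mathrm{Br}_{k+l}$: if $(\alpha,\beta)$ becomes trivial, deleting the strands of one factor shows that the other is trivial. In particular $\mathrm{Br}_k\subset\mathrm{Br}_{k+1}$. Second (Fadell–Neuwirth, Birman), let $\phi$ be the map deleting strand $i+1$, from the group of braids whose permutation fixes $i+1$ to $\mathrm{Br}_n$. Then $\ker\phi=\pi_1(\mathbb C\setminus\{q_j\}_{j\ne i+1},q_{i+1})$, where a loop makes the deleted strand run along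 it. This is the exact sequence of the fibration $(x,S)\mapsto S$, with $S$ an $n$-point subset and $x\notin S$, since the base has trivial $\pi_2$. The same holds with $\mathbb C$ replaced by an open disc.

For orientation take $n=2$, $\mathbf d=(2,2)$. Then $m'_{12}=\infty$, and the claim is that $\sigma_1^2,\sigma_2^2$ generate a free group. Both lie in $\ker\phi$ for the middle strand, as the loops around $q_1$ and around $q_3$, and these freely generate $\pi_1(\mathbb C\setminus\{q_1,q_3\},q_2)$. The next lemma runs this argument in general.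

**Lemma 6 (Cutting Lemma).** Let $M=A_n$ and $\mathbf d$ be arbitrary with $d_i,d_{i+1}$ both even. Let $L=\{1,\dots,i\}$, $R=\{i+1,\dots,n\}$. If $\Theta_L$ and $\Theta_R$ are injective, so is $\Theta:G\to\mathrm{Br}_{n+1}$, where $G=G_{\{1,\dots,n\}}$.

*Proof.* Put $L'=L\setminus\{i\}$, $R'=R\setminus\{i+1\}$ and $p=q_{i+1}$.

**Step 1: retractions by killing $g_i$ and $g_{i+1}$.** By Lemma 2, $m'_{i,i+1}=\infty$. Since $d_i$ is even, Lemma 2 also shows that $m'_{ij}$ is even or $\infty$ for every $j\ne i$: it is $2$ for non-neighbors, and for neighbors the values $3$ and $6$ occur only with exponents $\{1,1\}$ and $\{1,3\}$. The same holds for $i+1$. In an even relation $(g_ig_j)^{m/2}=(g_jg_i)^{m/2}$, setting $g_i=1$ gives a trivial identity. So killing $g_i$, respectively $g_{i+1}$, gives retractions $G_L\to G_{L'}$ and $G_R\to G_{R'}$. Call the kernels $K_L$ and $K_R$. In particular $G_{L'}\subset G_L$ and $G_{R'}\subset G_R$. Killing both in $G$ gives $G\to C:=G_{L'}\times G_{R'}$, because no node of $L'$ is adjacent to a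 node of $R'$. Let $K$ be its kernel.

**Step 2: $K$ is generated by the images of $K_L$ and $K_R$.** Let $K_0$ be the subgroup of $G$ they generate. Clearly $K_0\subset K$. In $G$, the image of $G_{R'}$ commutes with that of $G_L$, and the image of $G_{L'}$ with that of $G_R$. So the images of $G_{L'},G_{R'}$ commute and define a homomorphism $C\to G$ with image $\tilde C$. The composite $C\to\tilde C\to C$ is the identity, so $\tilde C\to C$ is an isomorphism. The image of $G_{L'}$ normalizes the image of $K_L$ (which is normal in $G_L$) and centralizes that of $K_R$. The same holds with $L$ and $R$ exchanged, so $\tilde C$ normalizes $K_0$. Hence $K_0\tilde C$ is a subgroup. It contains $g_i,g_{i+1}\in K_0$ and all other generators, so $G=K_0\tilde C$. If $k=k_0\tilde c\in K$, then $\tilde c$ maps to $1$ in $C$, so $\tilde c=1$ and $k\in K_0$. Thus $K=K_0$.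

**Step 3: $\ker\Theta\subset K$.** As $d_i$ and $d_{i+1}$ are even, all $\Theta(g_j)$ have permutations fixing $i+1$, so $\phi\Theta$ is defined. Deleting one of the two moving strands makes $\sigma_i^{d_i}$ and $\sigma_{i+1}^{d_{i+1}}$ trivial, so $\phi\Theta(g_i)=\phi\Theta(g_{i+1})=1$ and $\phi\Theta$ factors through $C$. There it is
$$\Theta_{L'}\times\Theta_{R'}:C\to\mathrm{Br}_i\times\mathrm{Br}_{n-i}\subset\mathrm{Br}_n .$$
Now $\Theta_{L'}$, followed by $\mathrm{Br}_i\subset\mathrm{Br}_{i+1}$, is the restriction of $\Theta_L$ to $G_{L'}\subset G_L$, so it is injective. Likewise $\Theta_{R'}$ is injective. So $\ker(\phi\Theta)=K$ and $\ker\Theta\subset K$.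

**Step 4: locate $\Theta(K_L)$ and $\Theta(K_R)$.** Let $E_L$ be an open disc containing $q_1,\dots,q_{i+1}$ and no other $q_j$, let $E_R$ be one containing $q_{i+1},\dots,q_{n+1}$ and no other $q_j$, with $E_L\cap E_R$ a disc and $E_L\cup E_R$ a disc. Put
$$F_L=\pi_1(E_L\setminus\{q_1,\dots,q_i\},p),\qquad F_R=\pi_1(E_R\setminus\{q_{i+2},\dots,q_{n+1}\},p).$$
On $G_L$, the map $\Theta$ is $\Theta_L$ followed by $\mathrm{Br}_{i+1}\subset\mathrm{Br}_{n+1}$ (braids supported in $E_L$). So it is injective on $K_L$. An element of $\Theta(K_L)$ is supported in $E_L$, and by Step 3 it becomes trivial in $\mathrm{Br}_i\subset\mathrm{Br}_n$ when strand $i+1$ is deleted. The second fact, for the disc $E_L$, gives $\Theta(K_L)\subset F_L$. In the same way $\Theta$ is injective on $K_R$ and $\Theta(K_R)\subset F_R$.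

**Step 5: free products.** The only $q_j$ in $E_L\cap E_R$ is the base point $p$, which is not a puncture. By van Kampen $\ker\phi=F_L*F_R$. Therefore the composite
$$K_L*K_R\twoheadrightarrow K\xrightarrow{\ \Theta\ }F_L*F_R$$
is the free product of two injective maps, hence injective. The first arrow is surjective by Step 2, so $\Theta|_K$ is injective. With Step 3, $\ker\Theta=1$. $\square$

## The vectors $(\varepsilon,1,\dots,1,\varepsilon')$

**Lemma 7.** $\Theta$ is injective for $M=A_n$ with $\mathbf d=(\varepsilon,1,\dots,1,\varepsilon')$, $\varepsilon,\varepsilon'\in\{1,2\}$, unless $n=2$ and $\varepsilon=\varepsilon'=2$. For $n=1$ it is injective for every $d_1$.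

*Proof.* For $n=1$, $\Theta$ is multiplication by $d_1$ on $\mathbb Z$. For $\varepsilon=\varepsilon'=1$ it is the identity. Let $n\ge2$ from now on.

**Step 1: exactly one of $\varepsilon,\varepsilon'$ equals $2$.** By Lemma 2, $M_{\mathbf d}=B_n$, and the monoid map is injective by Crisp. As $B_n$ is spherical, every element of $A(B_n)$ has the form $x^{-1}y$ with $x,y\in\mathrm{Br}^+(B_n)$. If it maps to $1$, then $x$ and $y$ have the same image in $\mathrm{Br}_{n+1}$, hence in $\mathrm{Br}^+(A_n)\subset\mathrm{Br}_{n+1}$. So $x=y$.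

It remains to treat $\varepsilon=\varepsilon'=2$ and $n=m+1\ge3$. Then $M_{\mathbf d}=\tilde C_m$, a path on $m+1$ nodes with labels $4,3,\dots,3,4$ ($4,4$ if $m=2$). The result is in Allcock, *Trans. AMS* 354 (2002). Steps 2 to 4 derive it from a theorem of Nguyễn Việt Dũng.

**Step 2: a space with fundamental group $A(\tilde C_m)$.** Let $W$ act on $\mathbb R^m$ by permutations, sign changes and translations by $2\mathbb Z^m$. Its reflection hyperplanes are $z_j\in\mathbb Z$ and $z_j\pm z_k\in2\mathbb Z$ for $j\neq k$. The set $0<z_m<\dots<z_1<1$ is an alcove: on it $z_j\in(0,1)$, $z_j+z_k\in(0,2)$ and $z_j-z_k\in(-1,1)\setminus\{0\}$, so it meets no hyperplane. Its walls are $z_1=1$, then $z_j=z_{j+1}$ for $1\le j\le m-1$, then $z_m=0$. In this order consecutive walls have angles $\frac\pi4,\frac\pi3,\dots,\frac\pi3,\frac\pi4$ and other pairs are orthogonal or parallel, so $W$ is the affine Weyl group of type $\tilde C_m$. Let $X\subset\mathbb C^m$ be the complement of the complexified hyperplanes. By Nguyễn Việt Dũng (*Topology*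 22 (1983)), $\pi_1(X/W)=A(\tilde C_m)$. The standard generators are the classes of the paths making a positive half-turn about one wall of the alcove, in the complex line orthogonal to it. In detail, one moves inside the alcove to a point close to an interior point of the wall, makes the half-turn to its mirror image, and returns along the mirror image of the first path.

**Step 3: identify $X/W$ and its generators.** Consider $z\mapsto\{\cos\pi z_j\}$. We have $\cos\pi z=\pm1$ iff $z\in\mathbb Z$, and $\cos\pi z=\cos\pi z'$ iff $z'\in\pm z+2\mathbb Z$. So $\cos\pi(\cdot):\mathbb C\setminus\mathbb Z\to\mathbb C\setminus\{\pm1\}$ is the quotient by the free action of the group of maps $z\mapsto\pm z+2k$. Taking $m$ coordinates, requiring their images to be distinct and forgetting their order, we see that $X$ is a covering of the space of $m$-point subsets of $\mathbb C\setminus\{\pm1\}$ with group $W$. Hence $X/W$ is that space. For $z$ in the alcove, $w_j=\cos\pi z_j$ satisfies $-1<w_1<\dots<w_m<1$.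

Near the wall $z_j=z_{j+1}$ the half-turn is $z_j=r+\zeta$, $z_{j+1}=r-\zeta$ with $\zeta=\eta e^{i\pi t}$, $0\le t\le1$, $\eta>0$ small. Then
$$w_j-w_{j+1}=-2\sin(\pi r)\sin(\pi\zeta),$$
which to first order is a negative multiple of $\zeta$. The midpoint $\cos(\pi r)\cos(\pi\zeta)$ stays close to $\cos\pi r$. So this generator is the positive half twist of $w_j,w_{j+1}$. Near $z_m=0$, with $z_m=\zeta$, we have $w_m-1=-2\sin^2(\pi\zeta/2)$, to leading order a negative multiple of $\zeta^2$. So $w_m$ makes a positive full turn around $1$. Near $z_1=1$, with $z_1=1-\zeta$, we have $w_1+1=2\sin^2(\pi\zeta/2)$, to leading order a positive multiple of $\zeta^2$. So $w_1$ makes a positive full turn around $-1$.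

Now add the points $\pm1$ to each configuration. This gives a homomorphism $A(\tilde C_m)\to\mathrm{Br}_{m+2}$ under which the generators, in the order of the walls above, go to $\sigma_1^2,\sigma_2,\dots,\sigma_m,\sigma_{m+1}^2$. So this homomorphism is $\Theta$.

**Step 4: adding $\pm1$ is injective on $\pi_1$.** Let $E$ be the space of triples $(x,y,S)$ with $x\ne y$ in $\mathbb C$ and $S$ an $m$-point subset of $\mathbb C\setminus\{x,y\}$. Applying to $S$ the inverse of the affine map that takes $-1$ to $x$ and $1$ to $y$ identifies $E$ with the product of $\{(x,y):x\ne y\}$ and the space of $m$-point subsets of $\mathbb C\setminus\{\pm1\}$. So the inclusion of the fiber over $(x,y)=(-1,1)$ is injective on $\pi_1$. The map $E\to\{(m+2)\text{-point subsets of }\mathbb C\}$, $(x,y,S)\mapsto S\cup\{x,y\}$, is a finite covering, so it is injective on $\pi_1$ as well. The composite is $\Theta$. $\square$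

## Assembling Theorem 4

**Step 1: (ii)⇒(i).** If $\mathbf T_{\mathbf d}(x)=\mathbf T_{\mathbf d}(y)$, then $x$ and $y$ have the same image in $\mathrm{Br}_{n+1}$. By (ii) they are equal in $A(M_{\mathbf d})$, hence in $\mathrm{Br}^+(M_{\mathbf d})$, which embeds in its group.

**Step 2: (i)⇒(iii).** If $(d_{i-1},d_i,d_{i+1})=(1,2,1)$ for some $i$, then $\mathbf T_{\mathbf d}$ is not injective by Theorem 1 and Lemma 1.

**Step 3: (iii)⇒(ii), by induction on $n$.** Suppose first that $d_i$ and $d_{i+1}$ are both even for some $i$. The restrictions of $\mathbf d$ to $L=\{1,\dots,i\}$ and $R=\{i+1,\dots,n\}$ still satisfy the hypothesis of Theorem 4 and (iii). So $\Theta_L$ and $\Theta_R$ are injective by induction, and $\Theta$ is injective by the Cutting Lemma.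

Suppose now that no two adjacent entries are even. If $n=1$, apply Lemma 7. If $n\ge2$, each even entry has only neighbors equal to $1$, since all entries are $1$ or even. By hypothesis it equals $2$, and by (iii) it is not in an interior position. So $\mathbf d=(\varepsilon,1,\dots,1,\varepsilon')$ with $\varepsilon,\varepsilon'\in\{1,2\}$, and not both are $2$ if $n=2$. Lemma 7 applies. $\blacksquare$
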